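# Axiomatizing simulation epistemic logic: coherent types and a gluing construction

## 1. Diamonds come for free: a guessed reduction law

A simulation of a model may add successors at will, but it may not lose any. Add to modal logic an operator $\langle\rightrightarrows\rangle\varphi$, "some simulation of the present situation satisfies $\varphi$", and require that all models, including the simulating ones, have equivalence relations as accessibility relations (models of knowledge). We want an explicit proof system whose theorems are exactly the valid formulas. This is posed as a research problem in van Ditmarsch, French, Galimullin and Kuijer, "Modal Logic for Simulation, Refinement, and Mutual Ignorance", arXiv:2511.22390 (2025).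

Here is the answer one would first guess. Up to a given depth, a modal formula is a disjunction of complete descriptions of the form "these atoms hold here, and for each agent $a$ the $a$-neighbors look exactly as in the list $\Phi_a$". Such a description has a $\Diamond$-half (every item of the list occurs) and a $\Box$-half (nothing else occurs). Since a simulation can add neighbors, the $\Diamond$-half should cost nothing. The $\Box$-half says that each neighbor we already have must be simulated by something on the list. So one guesses, for every finite list $\Phi_a$ of descriptions $\chi_e$,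
$$\langle\rightrightarrows\rangle\Big(\chi_v\wedge\bigwedge_{a}\big(\bigwedge_{e\in\Phi_a}\Diamond_a\chi_e\wedge\Box_a\bigvee_{e\in\Phi_a}\chi_e\big)\Big)\ \leftrightarrow\ \chi_v\wedge\bigwedge_{a}\Box_a\bigvee_{e\in\Phi_a}\langle\rightrightarrows\rangle\chi_e .\tag{1}$$
With the usual axioms for $\Box_a$, normality of the new operator, and "simulations do not change atoms", law (1) would let us push $\langle\rightrightarrows\rangle$ inward until it disappears. We now make (1) precise and test it.

**Definition (models).** Let $A$ be a finite non-empty set of agents and $P$ a countable non-empty set of atoms, effectively enumerated. A model is $M=(S,R,V)$ with $S\neq\emptyset$, $R_a\subseteq S\times S$ for $a\in A$, and $V:P\to\mathcal P(S)$. It is an S5 (epistemic) model if every $R_a$ is an equivalence relation; then $[s]_a$ is the $R_a$-class of $s$. A pointed model is $(M,s)$ with $s\in S$.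

**Definition (simulation).** A simulation between $M=(S,R,V)$ and $M'=(S',R',V')$ is a non-empty $Z\subseteq S\times S'$ such that for all $(s,s')\in Z$:

* (atoms) for all $p\in P$: $s\in V(p)$ iff $s'\in V'(p)$;
* (forth) for all $a\in A$ and all $t$ with $sR_at$ there is $t'$ with $s'R'_at'$ and $(t,t')\in Z$.

If some simulation contains $(s,s')$, then $(M',s')$ is a simulation of $(M,s)$.

For example, let $M$ have one state $s$, reflexive for all agents, with $p$ true. Let $M'$ have states $s,u$ with $p$ true only at $s$, and $[s]_a=\{s,u\}$ for one agent $a$, all other classes being singletons. Then $Z=\{(s,s)\}$ is a simulation, so $(M',s)$ is a simulation of $(M,s)$; it satisfies $\Diamond_a\neg p$ although $(M,s)$ does not. In the other direction $(M,s)$ is not a simulation of $(M',s)$: the successor $u$ has no partner with the same atoms.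

**Definition (language).** The formulas of SML are
$$\varphi::=p\mid\neg\varphi\mid(\varphi\wedge\varphi)\mid\Box_a\varphi\mid[\rightrightarrows]\varphi ,$$
with $\Diamond_a:=\neg\Box_a\neg$ and $\langle\rightrightarrows\rangle:=\neg[\rightrightarrows]\neg$. In simulation epistemic logic formulas are evaluated on S5 models, with the Kripke clauses for atoms, Booleans and $\Box_a$, and $M,s\models\langle\rightrightarrows\rangle\varphi$ iff there is a pointed **S5** model $(M',s')$ that is a simulation of $(M,s)$ with $M',s'\models\varphi$. A formula is valid if it is true at every state of every S5 model. A *basic* formula contains no $[\rightrightarrows]$. Modal depth $md$ counts nested $\Box$'s only, so $md([\rightrightarrows]\varphi)=md(\varphi)$.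

Every relation that contains the identity on $S$ as a simulation between $M$ and itself is available to us: in particular $(M,s)$ is a simulation of itself, so $\varphi\to\langle\rightrightarrows\rangle\varphi$ is valid.

The letter $Q$ always stands for a finite non-empty subset of $P$. We write $\top$ for $q\vee\neg q$ and $\bot$ for $\neg\top$, where $q$ is the first atom of $Q$ when a set $Q$ is fixed, and a fixed atom of $P$ otherwise. All these choices are equivalent by propositional logic. The empty disjunction is $\bot$ and the empty conjunction is $\top$. We work in ZFC.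

**Definition (types).** Put $T_0^Q:=\mathcal P(Q)$, and let $T_{n+1}^Q$ be the set of all $d=(v,(\Phi_a)_{a\in A})$ with $v\subseteq Q$ and $\Phi_a\subseteq T_n^Q$. We write $v^d,\Phi_a^d$ for the components of $d$, and $v^d:=d$ for $d\in T_0^Q$. Each $T_n^Q$ is finite. The descriptions are
$$\chi_v:=\bigwedge_{p\in v}p\wedge\bigwedge_{p\in Q\setminus v}\neg p,\qquad \chi_{(v,\Phi)}:=\chi_v\wedge\bigwedge_{a}\Big(\bigwedge_{e\in\Phi_a}\Diamond_a\chi_e\wedge\Box_a\bigvee_{e\in\Phi_a}\chi_e\Big).$$
The type of a state is $tp_0(M,s):=\{p\in Q:s\in V(p)\}$ and $tp_{n+1}(M,s):=\big(tp_0(M,s),(\{tp_n(M,t):sR_at\})_a\big)$.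

For instance, with $Q=\{p\}$ and $A=\{a\}$ the state $s$ of the two-state model $M'$ above has $tp_1=(\{p\},\{\{p\},\emptyset\})$, and the description of this type is, up to equivalence, $p\wedge\Diamond_ap\wedge\Diamond_a\neg p$. When $A=\{a,b\}$ we write types as $(v;\Phi_a;\Phi_b)$.

**Lemma 1.** In every model, S5 or not, for $d\in T^Q_n$: $M,s\models\chi_d$ iff $tp_n(M,s)=d$.

*Proof.* Induction on $n$. For $n=0$, $\chi_v$ says that exactly the atoms of $v$, among those of $Q$, are true. For $d=(v,\Phi)\in T^Q_{n+1}$: by the induction hypothesis $M,s\models\chi_d$ iff $tp_0(M,s)=v$ and, for each $a$, every $e\in\Phi_a$ is the $n$-type of some $a$-successor of $s$, and every $a$-successor of $s$ has its $n$-type in $\Phi_a$. That says $\{tp_n(M,t):sR_at\}=\Phi_a$ for each $a$. $\square$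

So (1) is the schema $\langle\rightrightarrows\rangle\chi_d\leftrightarrow\chi_v\wedge\bigwedge_a\Box_a\bigvee_{e\in\Phi_a}\langle\rightrightarrows\rangle\chi_e$, for all $d=(v,\Phi)\in T^Q_{n+1}$.

## 2. Depth one by hand, and the case of arbitrary models

At depth $0$ we have $\langle\rightrightarrows\rangle\chi_v\leftrightarrow\chi_v$: left to right by (atoms), right to left because $(M,s)$ simulates itself. One half of (1) never causes trouble.

**Lemma 2.** For every type $d=(v,\Phi)\in T^Q_{n+1}$ the left-to-right direction of (1) is valid.

*Proof.* Let $Z$ be a simulation between $M$ and the S5 model $M'$, with $(s,s')\in Z$ and $M',s'\models\chi_d$. By (atoms), $M,s\models\chi_v$. Let $sR_at$. By (forth) there is $t'$ with $s'R'_at'$ and $(t,t')\in Z$. Since $M',s'\models\Box_a\bigvee_{e\in\Phi_a}\chi_e$, we get $M',t'\models\chi_e$ for some $e\in\Phi_a$, and $Z$ shows $M,t\models\langle\rightrightarrows\rangle\chi_e$. $\square$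

**Proposition 3.** Law (1) is valid for all $d=(v,\Phi)\in T_1^Q$.

*Proof.* By the depth-$0$ equivalence the right side is $\chi_v\wedge\bigwedge_a\Box_a\bigvee_{e\in\Phi_a}\chi_e$. Let it hold at $M,s$. Add to $M$, for each $a$ and each $e\in\Phi_a$, a state $c_{a,e}$ whose true atoms are exactly those in $e$. Put all $c_{a,e}$ with $e\in\Phi_a$ into the $a$-class of $s$, let the $b$-class of $c_{a,e}$ be a singleton for $b\ne a$, and leave the other classes alone. This is an S5 model whose relations include the old ones, so the identity on $S$ is a simulation. The states of the old $[s]_a$ have $0$-types in $\Phi_a$ by assumption, and the new ones realize all of $\Phi_a$. So in the new model $s$ has type $d$. $\square$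

For one agent this gives, for instance, $\langle\rightrightarrows\rangle(p\wedge\Diamond_ap\wedge\Diamond_a\neg p)\leftrightarrow p$ and $\langle\rightrightarrows\rangle(p\wedge\Box_ap)\leftrightarrow p\wedge\Box_ap$. Even absurd types pass the test. For $d=(\{p\},\{\emptyset\})$ the left side of (1) is false because $p\wedge\Box_a\neg p$ has no S5 model, and the right side $p\wedge\Box_a\neg p$ is false for the same reason: reflexivity brings the root itself under the box.

There is a second piece of evidence. If formulas are evaluated on, and simulations range over, *all* models, then (1) is valid for every type. Lemma 2 does not use S5. For the other direction let the right side hold at $M,s$. For each $a$ and each $a$-successor $t$ of $s$ pick $e\in\Phi_a$ and a pointed model $(N_{a,t},x_{a,t})$ of type $e$ that simulates $(M,t)$ via some $Z_{a,t}$. For each $a$ and $e\in\Phi_a$ pick also some pointed model $(N_{a,e},x_{a,e})$ of type $e$. Take all these models disjoint and hang a new root $r$ on top, with the atoms of $s$, whose $a$-successors are exactly the chosen points with first index $a$. Old states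 see only old states, so their types do not change; hence $r$ has type $d$, and $\{(s,r)\}\cup\bigcup Z_{a,t}$ is a simulation. That every type has a model follows by the same hanging, by induction on $n$.

So (1) is right for arbitrary models at all depths, and right for S5 models at depth one.

## 3. Depth two: instances of the law that fail on S5 models

Let $Q=\{p\}$, and let $M$ be the one-state S5 model with $p$ true at its state $s$.

**Example 4 (one agent).** Let $A=\{a\}$ and
$$e_1=(\{p\},\{\{p\}\}),\qquad e_2=(\{p\},\{\{p\},\emptyset\}),\qquad d=(\{p\},\{e_1,e_2\}).$$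
In an S5 model $\chi_d$ is never true: it asks for one $a$-neighbor all of whose $a$-neighbors satisfy $p$, and for another $a$-neighbor that has an $a$-neighbor without $p$; but the two lie in the same class. So the left side of (1) is never true. The right side is $p\wedge\Box_a(\langle\rightrightarrows\rangle\chi_{e_1}\vee\langle\rightrightarrows\rangle\chi_{e_2})$; by Proposition 3 this is equivalent to $p\wedge\Box_a((p\wedge\Box_ap)\vee(p\wedge\Box_a\top))$. It is true at $M,s$. Law (1) fails.

Here the items on the list disagree about the class in which they all live. There is a second kind of conflict, which needs two agents.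

**Example 5 (two agents).** Let $A=\{a,b\}$ and
$$e=(\{p\};\{\{p\}\};\{\{p\},\emptyset\}),\qquad f=(\{p\};\{\{p\}\};\{\{p\}\}),\qquad d=(\{p\};\{e\};\{f\}).$$
Again $\chi_d$ has no S5 model. If $\chi_d$ held at $x$, then $x$, being its own $a$-neighbor, would satisfy $\chi_e$ and so have a $b$-neighbor without $p$; but all $b$-neighbors of $x$ satisfy $\chi_f$, hence $p$. The right side of (1) is $p\wedge\Box_a\langle\rightrightarrows\rangle\chi_e\wedge\Box_b\langle\rightrightarrows\rangle\chi_f$. It holds at $M,s$: the model $M$ itself satisfies $\chi_f$ at $s$, and adding to $M$ a state without $p$ in the $b$-class of $s$ (with its own $a$-class) gives a simulation in which $s$ has type $e$. Here the lists for different agents disagree about the root, which is a member of all its own classes.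

In both examples the left side is false for a bad reason: the description is contradictory on S5 models, and the right side, which has lost the diamonds, does not see it. So we keep (1) only for types that are free of such conflicts. To have an axiom system not defined by reference to validity, we need to say "free of conflicts" combinatorially. The two examples name the two conflicts.

## 4. Coherent types and the system SEL

**Definition (truncation).** The map $\downarrow\,:T^Q_{n+1}\to T^Q_n$ forgets the deepest layer: $(v,\Phi)\!\downarrow\,:=v$ if $n=0$, and $(v,\Phi)\!\downarrow\,:=(v,(\{e\!\downarrow\,:e\in\Phi_a\})_a)$ if $n\ge1$. For $d\in T_n^Q$ and $k\le n$ let $d_k\in T_k^Q$ be the iterated truncation; so $d_n=d$ and $d_k=(d\!\downarrow)_k$ for $k<n$.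

Directly from the definition (by descending induction on $k$, starting from $d_{n+1}=d$),
$$\text{for } d\in T^Q_{n+1},\ k\le n:\qquad d_{k+1}=\big(v^d,(\{e_k:e\in\Phi_a^d\})_a\big).\tag{2}$$
In Example 4, $d\!\downarrow\,=(\{p\},\{\{p\}\})=e_1$ and $d_0=\{p\}$. In Example 5, $d\!\downarrow\,=(\{p\};\{\{p\}\};\{\{p\}\})=f$.

**Definition (coherent types).** $C_0^Q:=T_0^Q$. A type $d=(v,\Phi)\in T^Q_{n+1}$ is in $C^Q_{n+1}$ iff for every $a\in A$:

* (c1) $\Phi_a\subseteq C_n^Q$;
* (c2) $d\!\downarrow\,\in\Phi_a$ (the root is in its own $a$-class);
* (c3) if $n\ge1$: for all $e\in\Phi_a$, $\ \Phi_a^e=\{f\!\downarrow\,:f\in\Phi_a\}$ (all members of the $a$-class agree on what the $a$-class is).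

This is a decidable condition on finite objects. In Example 4, $e_1$ and $e_2$ are coherent and (c2) holds for $d$ since $d\!\downarrow\,=e_1$, but (c3) fails: $\{f\!\downarrow\,:f\in\Phi_a\}=\{\{p\}\}$, whereas $\Phi^{e_2}_a=\{\{p\},\emptyset\}$. In Example 5, $e$ and $f$ are coherent and (c3) holds for $d$: $\Phi_a^e=\{\{p\}\}=\{e\!\downarrow\}$ and $\Phi_b^f=\{\{p\}\}=\{f\!\downarrow\}$. But (c2) fails, since $d\!\downarrow\,=f\notin\Phi_a=\{e\}$. So with coherence as side condition on (1), neither (c2) nor (c3) can be dropped. For one agent and $Q=\{p\}$ the set $C_1^Q$ has four elements: $(\{p\},\{\{p\}\})$, $(\{p\},\{\{p\},\emptyset\})$, $(\emptyset,\{\emptyset\})$, $(\emptyset,\{\{p\},\emptyset\})$.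

**Definition (the system SEL).** Axiom schemata, for all SML-formulas $\varphi,\psi$ and all $a\in A$:

* (Taut) all instances of propositional tautologies;
* (K) $\Box_a(\varphi\to\psi)\to(\Box_a\varphi\to\Box_a\psi)$; (T) $\Box_a\varphi\to\varphi$; (4) $\Box_a\varphi\to\Box_a\Box_a\varphi$; (5) $\neg\Box_a\varphi\to\Box_a\neg\Box_a\varphi$;
* (K$_\rightrightarrows$) $[\rightrightarrows](\varphi\to\psi)\to([\rightrightarrows]\varphi\to[\rightrightarrows]\psi)$;
* (At) $\langle\rightrightarrows\rangle\chi_v\leftrightarrow\chi_v$, for all $Q$ and $v\subseteq Q$;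
* (Sim) for all $Q$, all $n\ge0$ and all coherent $d=(v,\Phi)\in C^Q_{n+1}$:
$$\langle\rightrightarrows\rangle\chi_d\ \leftrightarrow\ \chi_v\wedge\bigwedge_{a\in A}\Box_a\bigvee_{e\in\Phi_a}\langle\rightrightarrows\rangle\chi_e .$$

Rules: modus ponens; from $\varphi$ infer $\Box_a\varphi$; from $\varphi$ infer $[\rightrightarrows]\varphi$.

With fixed orders for finite conjunctions and disjunctions the set of axioms is recursive, and nothing in it refers to validity.

**Theorem 6.** For every SML-formula $\varphi$: $\vdash_{\rm SEL}\varphi$ iff $\varphi$ is valid in simulation epistemic logic.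

The work is in soundness of (Sim) from right to left. It needs one fact about the types that occur in S5 models, and one construction. In Sections 5–10 "model" means S5 model.

## 5. Types occurring in S5 models are coherent

For $d\in T^Q_n$ and basic $\varphi$ with atoms in $Q$ and $md(\varphi)\le n$, define $d\Vdash\varphi$ ("$d$ decides $\varphi$ positively") by: $d\Vdash p$ iff $p\in v^d$; Booleans as usual; $d\Vdash\Box_a\varphi$ iff $e\Vdash\varphi$ for all $e\in\Phi_a^d$. In the last clause $n\ge1$ and $md(\varphi)\le n-1$, so $e\Vdash\varphi$ is defined. For example $(\{p\},\{\{p\},\emptyset\})\Vdash p\wedge\neg\Box_ap$.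

**Lemma 7.** For all pointed models $(M,s)$ and all $n$:

1. $tp_{n+1}(M,s)\!\downarrow\,=tp_n(M,s)$, hence $(tp_n(M,s))_k=tp_k(M,s)$ for $k\le n$;
2. for basic $\varphi$ with atoms in $Q$ and $md(\varphi)\le n$: $M,s\models\varphi$ iff $tp_n(M,s)\Vdash\varphi$;
3. $tp_n(M,s)\in C_n^Q$.

Parts 1 and 2 hold in all models, S5 or not.

*Proof.* 1. Induction on $n$: $tp_1(s)\!\downarrow\,=tp_0(s)$ by definition, and
$$tp_{n+2}(s)\!\downarrow\,=\big(tp_0(s),(\{tp_{n+1}(t)\!\downarrow\,:sR_at\})_a\big)=\big(tp_0(s),(\{tp_n(t):sR_at\})_a\big)=tp_{n+1}(s).$$

2. Induction on $\varphi$, for all $n\geq md(\varphi)$ and all states at once. For an atom use $v^{tp_n(s)}=tp_0(s)$; Booleans are clear. If $md(\Box_a\varphi)\le n$, then $s\models\Box_a\varphi$ iff $t\models\varphi$ for all $t$ with $sR_at$, iff $tp_{n-1}(t)\Vdash\varphi$ for all these $t$, iff $e\Vdash\varphi$ for all $e$ in the $a$-component of $tp_n(s)$.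

3. Induction on $n$; $n=0$ is trivial. Let $d=tp_{n+1}(s)$, so $\Phi_a^d=\{tp_n(t):t\in[s]_a\}$. (c1) is the induction hypothesis. (c2): $d\!\downarrow\,=tp_n(s)$ by part 1, and $s\in[s]_a$. (c3): let $n\ge1$ and $e=tp_n(t)$ with $t\in[s]_a$. Then $[t]_a=[s]_a$, so $\Phi_a^e=\{tp_{n-1}(u):u\in[s]_a\}=\{tp_n(u)\!\downarrow\,:u\in[s]_a\}=\{f\!\downarrow\,:f\in\Phi_a^d\}$. $\square$

## 6. Closing the hanging construction under equivalence, and where it breaks

Suppose the right side of (Sim) holds at $M,s$, with $d=(v,\Phi)$ coherent. As in Section 2 we are handed, for each $a$ and each $t\in[s]_a$, a pointed S5 model $(N_{a,t},x_{a,t})$ of some type in $\Phi_a$ that simulates $(M,t)$. The sensible first attempt is to repeat the hanging construction: add a root $r$, join it by $a$ to the points with first index $a$, and take the least equivalence relations.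

Then the $a$-class of $r$ contains, together with a chosen point $x$, its whole old class $[x]_a$. We know the type of $x$, and we know nothing sufficient about the other members of $[x]_a$. By coherence and Lemma 7 their $n$-types have truncations of the form $f\!\downarrow$ with $f\in\Phi_a$, but their $n$-types themselves need not be in $\Phi_a$. Here is a case. Let $A=\{a,b\}$, $Q=\{p\}$,
$$e=(\{p\};\{\{p\}\};\{\{p\}\}),\qquad d=(\{p\};\{e\};\{e\}).$$
The type $d$ is coherent: $e$ is coherent, $d\!\downarrow\,=e$, and $\Phi_a^e=\Phi_b^e=\{\{p\}\}=\{e\!\downarrow\}$. Let $M$ be the one-state model with $p$, and let $N$ have states $x,y,z$ with $p$ true at $x,y$ only, $a$-classes $\{x,y\},\{z\}$ and $b$-classes $\{x\},\{y,z\}$. Then $x$ has type $e$, and $\{(s,x)\}$ is a simulation, so $(N,x)$ is a legitimate witness for $\langle\rightrightarrows\rangle\chi_e$ at $s$. But $y$ has type $(\{p\};\{\{p\}\};\{\{p\},\emptyset\})\ne e$. Joining $r$ to $x$ by $a$ puts $y$ into the $a$-class of $r$, and $r\models\Box_a\chi_e$ fails.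

We cannot just delete $y$ from $N$: other states of a witness model may reach it, and their types and simulation partners depend on it. Instead, ask what we need from $x$ inside the new $a$-class. We need its atoms, and its $b$-neighborhoods for $b\ne a$. We do *not* need its old $a$-class, for two reasons. As regards types, (c3) says that the a-component of the type $e$ of $x$ is exactly what the new $a$-class shows one level down. As regards the simulation, if $u\in[t]_a=[s]_a$, then $u$ has a witness of its own in the new $a$-class, so forth along $a$ at $t$ need not go into $[x]_a$ at all.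

So we put into the $a$-class of $r$ not $x$ but a **copy** $c$ of $x$: it keeps the atoms of $x$, it is added to $[x]_b$ for each $b\neq a$, and it leaves $[x]_a$ behind. The model of the witness stays intact.

## 7. The gluing construction

**Construction.** Let $d=(v,\Phi)\in C_{n+1}^Q$ and $W\subseteq P$ with $W\cap Q=v$. Let $(I_a)_{a\in A}$ be pairwise disjoint index sets, and for each $i\in I_a$ let $(N_i,x_i)$ be a pointed S5 model, such that
$$\{tp_n(N_i,x_i):i\in I_a\}=\Phi_a\quad\text{for each }a\in A.\tag{3}$$
Take the $N_i$ disjoint (replace them by isomorphic copies). The states of $N$ are all states of all $N_i$ ("old" states), a new state $c_i$ for each $i\in\bigcup_aI_a$, and a new state $r$. Old states keep their atoms; $c_i$ has exactly the atoms of $x_i$; $r$ has exactly the atoms in $W$. For $b\in A$ the classes of $R_b$ are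

* $\{r\}\cup\{c_i:i\in I_b\}$;
* for $i\in I_b$: each $b$-class of $N_i$;
* for $i\in I_a$ with $a\ne b$: each $b$-class of $N_i$ not containing $x_i$, and the set $[x_i]_b\cup\{c_i\}$.

Each $r$, each $c_i$ and each old state lies in exactly one of these sets, so they partition the states and $N$ is an S5 model. Two features will be used: each old $R_b$ is included in the new one; and for $i\in I_a$, $b\ne a$, the $b$-class of $c_i$ contains all $b$-successors of $x_i$ in $N_i$.

In the example of Section 6, take one index for $a$ and one for $b$, with copies $N,N'$ of the same model. The class of $r$ is $\{r,c\}$ for $a$ and $\{r,c'\}$ for $b$; the $b$-class of $c$ is $\{x,c\}$ and the $a$-class of $c'$ is $\{x',y',c'\}$. All these states satisfy $p$, so $r,c,c'$ all have $1$-type $e$, and $r$ has $2$-type $(\{p\};\{e\};\{e\})=d$.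

**Lemma 8 (gluing).** $tp_{n+1}(N,r)=d$.

*Proof.* We show by induction on $k\le n$:

* (i) $tp_k(N,y)=tp_k(N_i,y)$ for old $y\in N_i$;
* (ii) $tp_k(N,c_i)=tp_k(N_i,x_i)$;
* (iii) $tp_k(N,r)=d_k$.

**Base.** For $k=0$ all three are clear from the valuation; in (iii), $tp_0(N,r)=W\cap Q=v=d_0$.

**The types in the class of the root.** This step computes what $r$ and the $c_i$ see; it uses (c2). Suppose (ii) and (iii) hold at some $k\le n$. For $i\in I_a$ and $e=tp_n(N_i,x_i)$ we have $tp_k(N_i,x_i)=e_k$ by Lemma 7.1. With (3), the $k$-types occurring in $\{r\}\cup\{c_i:i\in I_a\}$ form the set $\{d_k\}\cup\{e_k:e\in\Phi_a\}$. By (c2), $d\!\downarrow\,\in\Phi_a$, and $(d\!\downarrow)_k=d_k$. Hence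
$$\text{the set of } k\text{-types in the class }\{r\}\cup\{c_i:i\in I_a\}\text{ is }\{e_k:e\in\Phi_a\}.\tag{4}$$

Now assume (i)–(iii) at some $k<n$; in particular $n\ge1$.

**(iii) at $k+1$.** By (4), for every $a$, and by (2), $tp_{k+1}(N,r)=(v,(\{e_k:e\in\Phi_a\})_a)=d_{k+1}$.

**(ii) at $k+1$.** Here (c3) pays for the lost $a$-class. Let $i\in I_a$ and $e=tp_n(N_i,x_i)\in\Phi_a$. The sets of true atoms agree. By (4) the $a$-component of $tp_{k+1}(N,c_i)$ is $\{f_k:f\in\Phi_a\}$. On the other side $tp_{k+1}(N_i,x_i)=e_{k+1}$, whose $a$-component is $\{g_k:g\in\Phi_a^e\}$ by (2). By (c3), $\Phi_a^e=\{f\!\downarrow\,:f\in\Phi_a\}$, so this is $\{(f\!\downarrow)_k:f\in\Phi_a\}=\{f_k:f\in\Phi_a\}$, where $k\le n-1$ is used. The $a$-components agree. For $b\ne a$ the $b$-class of $c_i$ is $[x_i]_b\cup\{c_i\}$. By (i) and (ii) at $k$, its members have the $k$-types that occur in $[x_i]_b$ in $N_i$: the old ones by (i), and $c_i$ has that of $x_i\in[x_i]_b$ by (ii). So the $b$-components agree.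

**(i) at $k+1$.** Let $y\in N_i$. Its $b$-class in $N$ is its old $b$-class, possibly with $c_i$ added, the latter only if $x_i$ is in the old class. By (i) and (ii) at $k$ the set of $k$-types in the class is unchanged.

**End.** Thus (i)–(iii) hold for all $k\le n$, and (4) for $k=n$ gives $tp_{n+1}(N,r)=(v,(\{e_n:e\in\Phi_a\})_a)=(v,(\Phi_a)_a)=d$. $\square$

**Corollary 9.** Every $d\in C_n^Q$ equals $tp_n(M,s)$ for some pointed S5 model.

*Proof.* Induction on $n$. For $n=0$ take a one-state reflexive model. For $d=(v,\Phi)\in C_{n+1}^Q$, by (c1) and the induction hypothesis pick a pointed model of type $e$ for each $a$ and each $e\in\Phi_a$, put $W:=v$, and apply Lemma 8. $\square$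

With Lemma 7.3 and Lemma 1, coherent types are exactly those whose description is satisfiable in S5 models.

## 8. Soundness

(Taut), modus ponens, (K) and $\Box_a$-necessitation are sound for Kripke models, and (T), (4), (5) are sound because each $R_a$ is an equivalence relation. (K$_\rightrightarrows$) is sound because $[\rightrightarrows]$ at $(M,s)$ is a universal quantifier over a collection of pointed S5 models fixed by $(M,s)$. $[\rightrightarrows]$-necessitation is sound because these models are S5, and a valid formula is true at all their states. (At) was checked at the beginning of Section 2.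

**Proposition 10.** (Sim) is valid for every $d=(v,\Phi)\in C_{n+1}^Q$.

*Proof.* The direction ($\to$) is Lemma 2. For ($\leftarrow$), let $M,s$ satisfy the right side.

**Step 1: collecting witnesses.** For each $a$ and $t\in[s]_a$ choose $e\in\Phi_a$, a pointed S5 model $(N_{a,t},x_{a,t})$ with $tp_n(N_{a,t},x_{a,t})=e$, and a simulation $Z_{a,t}$ between $M$ and $N_{a,t}$ containing $(t,x_{a,t})$; these exist by the assumption and Lemma 1. (The candidates form proper classes; Collection provides a set containing a candidate for every $(a,t)$, and the axiom of choice then chooses.) For each $a$ and $e\in\Phi_a$ choose also, by Corollary 9 and (c1), a pointed model $(N_{a,e},x_{a,e})$ of type $e$; these make the diamonds true. Let $I_a$ consist of the indices $(a,t)$, $t\in[s]_a$, and $(a,e)$, $e\in\Phi_a$, all taken distinct. Then (3) holds.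

**Step 2: gluing.** Put $W:=\{p\in P:s\in V(p)\}$. Then $W\cap Q=v$, since $M,s\models\chi_v$. Form $N$ as in Section 7. By Lemmas 8 and 1, $N,r\models\chi_d$.

**Step 3: the simulation.** It remains to see that $(N,r)$ simulates $(M,s)$. Let
$$Z:=\{(s,r)\}\cup\{(t,c_{(a,t)}):a\in A,\ t\in[s]_a\}\cup\bigcup_{a\in A,\,t\in[s]_a}Z_{a,t}.$$
(atoms): at $(s,r)$ by the choice of $W$; at $(t,c_{(a,t)})$ because $c_{(a,t)}$ has the atoms of $x_{a,t}$, which are those of $t$ as $(t,x_{a,t})\in Z_{a,t}$; at the other pairs by assumption. (forth):

* At $(s,r)$: if $sR_at$, then $rR_ac_{(a,t)}$ and $(t,c_{(a,t)})\in Z$.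
* At $(t,c_{(a,t)})$, for the agent $a$: if $tR_au$, then $u\in[s]_a$, so $c_{(a,u)}$ exists, lies in the same $a$-class $\{r\}\cup\{c_i:i\in I_a\}$, and $(u,c_{(a,u)})\in Z$.
* At $(t,c_{(a,t)})$, for an agent $b\ne a$: if $tR_bu$, then forth of $Z_{a,t}$ at $(t,x_{a,t})$ gives $u'$ with $x_{a,t}R_bu'$ in $N_{a,t}$ and $(u,u')\in Z_{a,t}$; and $c_{(a,t)}R_bu'$ in $N$.
* At pairs of $Z_{a,t}$: forth is inherited, because old relations are included in new ones.

So $M,s\models\langle\rightrightarrows\rangle\chi_d$. $\square$

This proves the soundness half of Theorem 6.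

## 9. Eliminating the simulation modality; completeness

Write $\vdash$ for $\vdash_{\rm SEL}$. Let $\mathrm{S5}_m$ be the system with (Taut), (K), (T), (4), (5), modus ponens and $\Box_a$-necessitation, for basic formulas. We use the textbook theorem that $\mathrm{S5}_m$ is sound and strongly complete for S5 models (Fagin, Halpern, Moses, Vardi, *Reasoning about Knowledge*, 1995, Ch. 3; Blackburn, de Rijke, Venema, *Modal Logic*, 2001, Ch. 4). Every theorem of $\mathrm{S5}_m$ is a theorem of SEL.

**Step 1: normality of $[\rightrightarrows]$.** We need three facts.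

* $\vdash\neg\langle\rightrightarrows\rangle\bot$: from $\vdash\neg\bot$ we get $\vdash[\rightrightarrows]\neg\bot$ by necessitation.
* If $\vdash\alpha\to\beta$, then $\vdash\langle\rightrightarrows\rangle\alpha\to\langle\rightrightarrows\rangle\beta$: from $\vdash\neg\beta\to\neg\alpha$, necessitation and (K$_\rightrightarrows$) give $\vdash[\rightrightarrows]\neg\beta\to[\rightrightarrows]\neg\alpha$; contrapose. So provably equivalent formulas stay so under $\langle\rightrightarrows\rangle$, and under $[\rightrightarrows]$ in the same way.
* $\vdash\langle\rightrightarrows\rangle(\alpha\vee\beta)\leftrightarrow\langle\rightrightarrows\rangle\alpha\vee\langle\rightrightarrows\rangle\beta$: right to left by the previous fact. Left to right: from the tautology $\neg\alpha\to(\neg\beta\to\neg(\alpha\vee\beta))$ we get $\vdash[\rightrightarrows]\neg\alpha\to([\rightrightarrows]\neg\beta\to[\rightrightarrows]\neg(\alpha\vee\beta))$; contrapose.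

Since $\Box_a$ is normal too, provably equivalent subformulas may be replaced in any formula.

**Step 2: eliminating $\langle\rightrightarrows\rangle$ before a description.** For $d\in C_n^Q$ define the basic formula $d^+$ by
$$v^+:=\chi_v\quad(v\in C_0^Q),\qquad (v,\Phi)^+:=\chi_v\wedge\bigwedge_a\Box_a\bigvee_{e\in\Phi_a}e^+ .$$
By (c1) this is a sound recursion, and $md(d^+)\le n$.

**Lemma 11.** $\vdash\langle\rightrightarrows\rangle\chi_d\leftrightarrow d^+$ for every $d\in C_n^Q$.

*Proof.* Induction on $n$. For $n=0$ this is (At). For $d=(v,\Phi)\in C_{n+1}^Q$ take the instance of (Sim) for $d$ and replace each $\langle\rightrightarrows\rangle\chi_e$ on its right side by $e^+$; this is allowed by the induction hypothesis, since $e\in\Phi_a\subseteq C_n^Q$ by (c1). $\square$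

**Step 3: eliminating $\langle\rightrightarrows\rangle$ before a basic formula.** Here it matters that coherent types suffice to describe S5 models.

**Lemma 12.** Let $\varphi$ be basic with atoms in $Q$ and $md(\varphi)\le n$, and let $D(\varphi):=\{d\in C_n^Q:d\Vdash\varphi\}$. Then $\vdash\varphi\leftrightarrow\bigvee_{d\in D(\varphi)}\chi_d$ and $\vdash\langle\rightrightarrows\rangle\varphi\leftrightarrow\varphi^\bullet$, where $\varphi^\bullet:=\bigvee_{d\in D(\varphi)}d^+$.

*Proof.* The first equivalence is true in all S5 models. If $M,s\models\varphi$, put $d:=tp_n(M,s)$; then $d\in C_n^Q$ and $d\Vdash\varphi$ by Lemma 7, and $M,s\models\chi_d$ by Lemma 1. Conversely, if $M,s\models\chi_d$ with $d\in D(\varphi)$, then $tp_n(M,s)=d\Vdash\varphi$, so $M,s\models\varphi$. Being basic, the equivalence is a theorem of $\mathrm{S5}_m$, hence of SEL. For the second, apply $\langle\rightrightarrows\rangle$ to both sides, distribute over the disjunction (if $D(\varphi)=\emptyset$, use $\vdash\neg\langle\rightrightarrows\rangle\bot$), and apply Lemma 11. $\square$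

As an example let $A=\{a\}$, $Q=\{p\}$, $n=1$, $\varphi=p\wedge\Diamond_a\neg p$. Of the four elements of $C_1^Q$ only $d=(\{p\},\{\{p\},\emptyset\})$ is in $D(\varphi)$, and $\varphi^\bullet=d^+=p\wedge\Box_a(p\vee\neg p)$ (in some order of the disjuncts). So $\langle\rightrightarrows\rangle(p\wedge\Diamond_a\neg p)$ is provably equivalent to $p$.

**Step 4: all formulas.**

**Proposition 13 (elimination).** For every SML-formula $\varphi$ with atoms in $Q$ one can compute a basic $\varphi^*$ with atoms in $Q$ and $md(\varphi^*)\le md(\varphi)$ such that $\vdash\varphi\leftrightarrow\varphi^*$.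

*Proof.* Put $p^*:=p$, let $^*$ commute with $\neg,\wedge,\Box_a$, and put $([\rightrightarrows]\psi)^*:=\neg\big((\neg\psi^*)^\bullet\big)$, computed with $Q$ and $n=md(\psi)$. We argue by induction. For $p,\neg,\wedge,\Box_a$ everything is clear by replacement. For $[\rightrightarrows]\psi$: the formula $\neg\psi^*$ is basic with atoms in $Q$ and depth at most $n$, so Lemma 12 applies to it. The formula $(\neg\psi^*)^\bullet$ is a disjunction of formulas $d^+$ with $d\in C_n^Q$, so it has atoms in $Q$ (recall that $\top,\bot$ are written with an atom of $Q$) and depth at most $n=md([\rightrightarrows]\psi)$. And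
$$\vdash\ [\rightrightarrows]\psi\leftrightarrow\neg\langle\rightrightarrows\rangle\neg\psi\leftrightarrow\neg\langle\rightrightarrows\rangle\neg\psi^*\leftrightarrow\neg\big((\neg\psi^*)^\bullet\big),$$
by replacing $\neg\neg\psi$ by $\psi$, by the induction hypothesis, and by Lemma 12. The formula $\varphi^*$ is computable, since $C_n^Q$ is a finite computable set and $\Vdash$ is defined by recursion on finite objects. $\square$

**Proof of Theorem 6.** Soundness is Section 8. For completeness let $\varphi$ be valid. By soundness and Proposition 13, $\varphi\leftrightarrow\varphi^*$ is valid, so the basic formula $\varphi^*$ is true at all states of all S5 models. Hence $\mathrm{S5}_m\vdash\varphi^*$, so $\vdash\varphi^*$, and $\vdash\varphi$ by Proposition 13. $\blacksquare$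

## 10. Strong completeness, decidability, and formulas preserved under simulation

**Theorem 14.**

1. (Strong completeness, compactness) $\Gamma\vdash\varphi$ (that is, $\vdash\bigwedge\Gamma_0\to\varphi$ for some finite $\Gamma_0\subseteq\Gamma$) iff $\varphi$ is a local consequence of $\Gamma$ over S5 models.
2. (Expressivity) Every SML-formula is equivalent over S5, under the S5 simulation semantics, to a basic formula with the same atoms available and no greater modal depth.
3. (Decidability) Simulation epistemic logic is decidable.

*Proof.* Part 2 is Proposition 13 with soundness.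

1. If $\vdash\bigwedge\Gamma_0\to\varphi$, then this implication is valid by soundness, so $\varphi$ is true wherever all of $\Gamma$ is. Conversely let $\varphi$ be a local consequence of $\Gamma$. Since $\gamma\leftrightarrow\gamma^*$ is valid for every formula $\gamma$ (with $Q$ the set of atoms of $\gamma$, say), $\varphi^*$ is a local consequence of $\{\gamma^*:\gamma\in\Gamma\}$. By strong completeness of $\mathrm{S5}_m$ there is a finite $\Gamma_0\subseteq\Gamma$ with $\vdash\bigwedge_{\gamma\in\Gamma_0}\gamma^*\to\varphi^*$; by Proposition 13, $\vdash\bigwedge\Gamma_0\to\varphi$. Compactness follows, as $\Gamma_0$ is finite.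

3. Let $\varphi$ have atoms in $Q$ and $n=md(\varphi)$. Then $\varphi$ is valid iff $\varphi^*$ is, iff $tp_n(M,s)\Vdash\varphi^*$ for all pointed models (Lemma 7.2), iff $d\Vdash\varphi^*$ for all $d\in C_n^Q$, because the types occurring in S5 models are exactly those in $C_n^Q$ (Lemma 7.3 and Corollary 9). This is a finite check. $\square$

Let $\mathcal E$ be the set of formulas built from literals, $\top,\bot$ by $\wedge,\vee,\Diamond_a$, and $\mathcal U$ the set built from literals, $\top,\bot$ by $\wedge,\vee,\Box_a$. For instance $\Diamond_a(p\wedge\Diamond_b\neg q)\in\mathcal E$, and every $d^+$ is in $\mathcal U$. Pushing negations inward, the negation of a formula in one of the sets is equivalent to a formula in the other.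

**Theorem 15 (classification).** Over S5 models, for every SML-formula $\varphi$:

1. $\varphi$ is equivalent to some $\langle\rightrightarrows\rangle\psi$ iff $\varphi$ is equivalent to a formula in $\mathcal U$; dually $\varphi$ is equivalent to some $[\rightrightarrows]\psi$ iff it is equivalent to a formula in $\mathcal E$.
2. $\varphi$ is preserved under S5 simulations (if $(M',s')$ is a simulation of $(M,s)$ and $M,s\models\varphi$, then $M',s'\models\varphi$) iff $\varphi$ is equivalent to a formula in $\mathcal E$. This property is decidable.

*Proof.* **Formulas in $\mathcal E$ are preserved, formulas in $\mathcal U$ are reflected.** Let $Z$ be a simulation. By induction on $\psi\in\mathcal E$, for all $(s,s')\in Z$: if $M,s\models\psi$, then $M',s'\models\psi$. Literals are covered by (atoms); $\top,\bot,\wedge,\vee$ are clear; if $sR_at$ and $t\models\psi$, then (forth) gives $t'$ with $s'R'_at'$ and $(t,t')\in Z$, so $t'\models\psi$. Taking negations, if $\psi\in\mathcal U$ and $M',s'\models\psi$, then $M,s\models\psi$.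

**Part 1.** If $\psi\in\mathcal U$, then $\langle\rightrightarrows\rangle\psi\to\psi$ is valid by reflection, and $\psi\to\langle\rightrightarrows\rangle\psi$ by the identity simulation; so a formula equivalent to $\psi$ is equivalent to $\langle\rightrightarrows\rangle\psi$. Conversely $\langle\rightrightarrows\rangle\psi$ is equivalent to $\langle\rightrightarrows\rangle\psi^*$, hence by Lemma 12 to $(\psi^*)^\bullet$, a disjunction of formulas $d^+\in\mathcal U$ (or $\bot$). For the dual, $\varphi$ is equivalent to some $[\rightrightarrows]\psi$ iff $\neg\varphi$ is equivalent to some $\langle\rightrightarrows\rangle\psi'$, iff $\neg\varphi$ is equivalent to a formula in $\mathcal U$, iff $\varphi$ is equivalent to one in $\mathcal E$.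

**Part 2.** Formulas equivalent to one in $\mathcal E$ are preserved, as shown. If $\varphi$ is preserved, then $\varphi\to[\rightrightarrows]\varphi$ is valid; the converse implication is valid by the identity simulation; so $\varphi$ is equivalent to $[\rightrightarrows]\varphi$, and by part 1 to a formula in $\mathcal E$. Preservation of $\varphi$ is the validity of $\varphi\to[\rightrightarrows]\varphi$, which is decidable by Theorem 14. $\square$

## 11. Agents of different kinds: K, D, T, K45, KD45, S5

Each clause of coherence reflects one property of the relations: (c2) reflexivity, (c3) that $a$-successors share the $a$-successor set. So we may assign to each agent only the clauses that fit.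

Let $\lambda:A\to\{\mathrm K,\mathrm D,\mathrm T,\mathrm{K45},\mathrm{KD45},\mathrm{S5}\}$ be arbitrary. Call $a$ *reflexive* if $\lambda(a)\in\{\mathrm T,\mathrm{S5}\}$, *serial* if $\lambda(a)\in\{\mathrm D,\mathrm{KD45}\}$, and *45* if $\lambda(a)\in\{\mathrm{K45},\mathrm{KD45},\mathrm{S5}\}$. A $\lambda$-model is a model in which $R_a$ is reflexive, respectively serial, respectively transitive and Euclidean, whenever $a$ is reflexive, serial, 45. Formulas are evaluated on $\lambda$-models and $\langle\rightrightarrows\rangle$ quantifies over $\lambda$-models. A type is $\lambda$-coherent if it satisfies the definition of Section 4 with (c1) for all $a$, (c2) only for reflexive $a$, (c3) only for 45 agents, and, for serial $a$, the additional clause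

* (c2′) $\Phi_a\neq\emptyset$.

For example, with one agent the type $(\{p\},\emptyset)$ is $\lambda$-coherent if $\lambda(a)\in\{\mathrm K,\mathrm{K45}\}$ and not otherwise. Let $\mathrm{SEL}_\lambda$ be obtained from SEL by using, for each $a$, the axioms (T) iff $a$ is reflexive, (D) $\Box_a\varphi\to\Diamond_a\varphi$ iff $a$ is serial, (4) and (5) iff $a$ is 45, and by using (Sim) for $\lambda$-coherent types.

**Theorem 16.** $\mathrm{SEL}_\lambda$ is sound and strongly complete, and the analogues of Theorems 14 and 15 hold.

Theorem 6 is contained in the case where $\lambda$ is constantly $\mathrm{S5}$.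

*Proof.* Write $R_b[w]$ for the set of $b$-successors of $w$. Transitivity says $R_b[u]\subseteq R_b[w]$, and the Euclidean property says $R_b[w]\subseteq R_b[u]$, whenever $u\in R_b[w]$. So $R_b$ is transitive and Euclidean iff $R_b[u]=R_b[w]$ whenever $u\in R_b[w]$.

**Step 1: types occurring in $\lambda$-models are $\lambda$-coherent.** Lemma 1 and parts 1, 2 of Lemma 7 hold in all models. For part 3 let $d=tp_{n+1}(s)$, so $\Phi_a^d=\{tp_n(t):t\in R_a[s]\}$. (c1) is the induction hypothesis. If $a$ is reflexive, $d\!\downarrow\,=tp_n(s)\in\Phi^d_a$. If $a$ is serial, $R_a[s]\ne\emptyset$, so $\Phi_a^d\neq\emptyset$. If $a$ is 45, $n\ge1$ and $e=tp_n(t)$ with $t\in R_a[s]$, then $R_a[t]=R_a[s]$, so $\Phi_a^e=\{tp_{n-1}(u):u\in R_a[s]\}=\{f\!\downarrow\,:f\in\Phi_a^d\}$.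

**Step 2: the gluing construction.** Let $d=(v,\Phi)\in T_{n+1}^Q$ be $\lambda$-coherent, $W\cap Q=v$, the index sets $I_a$ pairwise disjoint, and the $(N_i,x_i)$ pointed $\lambda$-models, taken disjoint, such that (3) holds. Now $I_a$ may be empty. Take the same states and the same valuation as in Section 7. Put $C_b:=\{c_i:i\in I_b\}$, and for $i\in I_a$ and $y\in N_i$ let

* $R_b[r]:=C_b$, plus $r$ if $b$ is reflexive;
* $R_b[c_i]:=R_b[r]$ if $b=a$ and $a$ is 45; otherwise $R_b[c_i]:=R_b^{N_i}[x_i]$, plus $c_i$ if $b$ is reflexive;
* $R_b[y]:=R_b^{N_i}[y]$, plus $c_i$ if $\lambda(b)=\mathrm{S5}$, $b\neq a$ and $yR_b^{N_i}x_i$.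

So a copy drops the $a$-successors of its original only where (c3) is there to pay for it. If $\lambda$ is constantly S5, this is the construction of Section 7.

**Step 3: $N$ is a $\lambda$-model.**

*Reflexivity.* Let $b$ be reflexive. For $r$ and for old states it is clear. For $c_i$ it holds by the explicit "plus $c_i$", or, if $i\in I_b$ and $b$ is 45, because $c_i\in C_b\subseteq R_b[r]=R_b[c_i]$.

*Seriality.* Let $b$ be serial. By (c2′) and (3), $I_b\ne\emptyset$, so $R_b[r]\supseteq C_b\neq\emptyset$. The set $R_b[c_i]$ is $R_b[r]$ or contains $R_b^{N_i}[x_i]\ne\emptyset$. Old states keep their successors.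

*Transitivity and Euclideanness.* Let $b$ be 45 and $u\in R_b[w]$. We show $R_b[u]=R_b[w]$.

* If $w\in\{r\}\cup C_b$, then $R_b[w]=R_b[r]\subseteq\{r\}\cup C_b$, so also $u\in\{r\}\cup C_b$, and both sets are $R_b[r]$.
* If $w=c_i$ with $i\notin I_b$ and $\lambda(b)\ne\mathrm{S5}$, then $b$ is not reflexive and $R_b[w]=R_b^{N_i}[x_i]$. So $u$ is old, and $R_b[u]=R_b^{N_i}[u]=R_b^{N_i}[x_i]=R_b[w]$.
* If $w=c_i$ with $i\notin I_b$ and $\lambda(b)=\mathrm{S5}$, then $R_b[w]=[x_i]_b\cup\{c_i\}$, where $[x_i]_b$ is the class in $N_i$. Each $y\in[x_i]_b$ has $R_b[y]=[x_i]_b\cup\{c_i\}$ by the third clause, so $R_b[u]=R_b[w]$.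
* If $w\in N_i$ is old and $\lambda(b)\ne\mathrm{S5}$, then $R_b$ agrees with $R_b^{N_i}$ on old states, and the property is inherited.
* If $w\in N_i$ is old and $\lambda(b)=\mathrm{S5}$, let $E$ be its class in $N_i$. If $i\in I_b$ or $x_i\notin E$, then $R_b[w]=E$, and $R_b[y]=E$ for all $y\in E$. If $i\notin I_b$ and $x_i\in E$, then $R_b[w]=E\cup\{c_i\}$, which is $R_b[y]$ for all $y\in E$, and also $R_b[c_i]=R_b^{N_i}[x_i]\cup\{c_i\}$.

**Step 4: $tp_{n+1}(N,r)=d$.** We prove (i)–(iii) from the proof of Lemma 8 by induction on $k\le n$. The case $k=0$ is as there. If (ii) and (iii) hold at $k\le n$, then the set of $k$-types in $R_a[r]$ is $\{e_k:e\in\Phi_a\}$: the members of $C_a$ give exactly this set by (ii), (3) and Lemma 7.1; if $a$ is reflexive, $r$ adds $d_k=(d\!\downarrow)_k$, which is in the set by (c2). Let (i)–(iii) hold at $k<n$.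

* (iii) at $k+1$: by what was just said and (2), $tp_{k+1}(N,r)=(v,(\{e_k:e\in\Phi_a\})_a)=d_{k+1}$.
* (ii) at $k+1$, for $i\in I_a$ and $e=tp_n(N_i,x_i)$: if $b=a$ is 45, then $R_a[c_i]=R_a[r]$, so the $a$-component of $tp_{k+1}(N,c_i)$ is $\{f_k:f\in\Phi_a\}$; that of $tp_{k+1}(N_i,x_i)=e_{k+1}$ is $\{g_k:g\in\Phi_a^e\}=\{(f\!\downarrow)_k:f\in\Phi_a\}=\{f_k:f\in\Phi_a\}$ by (2) and (c3). Otherwise $R_b[c_i]$ is $R_b^{N_i}[x_i]$, possibly plus $c_i$. The old members keep their $k$-types by (i). The state $c_i$ is added only when $b$ is reflexive; then $x_i\in R_b^{N_i}[x_i]$, and $tp_k(N,c_i)=tp_k(N_i,x_i)$ by (ii). So the $b$-components agree.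
* (i) at $k+1$: a new $b$-successor $c_i$ of $y\in N_i$ has, by (ii) at $k$, the $k$-type of the old $b$-successor $x_i$ of $y$. So the $b$-component is unchanged.

For $k=n$ the set of $n$-types in $R_a[r]$ is $\Phi_a$, that is, $tp_{n+1}(N,r)=d$.

**Step 5: every $\lambda$-coherent type has a $\lambda$-model.** Induction as in Corollary 9. The base case is served by a one-state reflexive model, which is a $\lambda$-model for every $\lambda$; the induction step is (c1) and Steps 2–4.

**Step 6: soundness.** (T), (D), (4), (5) are valid for agents whose relation is reflexive, serial, transitive, Euclidean, respectively. The other axioms and the rules except (Sim) are treated as in Section 8. For (Sim), the proof of ($\to$) in Lemma 2 uses no property of the relations. For ($\leftarrow$), let $M,s$ satisfy the right side for $\lambda$-coherent $d=(v,\Phi)$. For each $a$ and $t\in R_a[s]$ choose a pointed $\lambda$-model $(N_{a,t},x_{a,t})$ with $n$-type in $\Phi_a$ and a simulation $Z_{a,t}$ between $M$ and $N_{a,t}$ containing $(t,x_{a,t})$. For each $a$ and $e\in\Phi_a$ choose, by Step 5, a pointed $\lambda$-model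 $(N_{a,e},x_{a,e})$ of type $e$. With $I_a$ consisting of the indices $(a,t)$, $t\in R_a[s]$, and $(a,e)$, $e\in\Phi_a$, condition (3) holds. Glue with $W:=\{p:s\in V(p)\}$; then $N,r\models\chi_d$ by Step 4 and Lemma 1. Let
$$Z:=\{(s,r)\}\cup\{(t,c_{(a,t)}):a\in A,\ t\in R_a[s]\}\cup\bigcup_{a\in A,\,t\in R_a[s]}Z_{a,t}.$$
(atoms) is as in Proposition 10. (forth) at $(s,r)$: if $sR_at$, then $c_{(a,t)}\in C_a\subseteq R_a[r]$. At pairs of $Z_{a,t}$ it is inherited, since $R_b^{N_i}[y]\subseteq R_b[y]$ for old $y$. At $(t,c_{(a,t)})$ let $tR_bu$. If $b=a$ is 45, then $u\in R_a[t]=R_a[s]$, so $c_{(a,u)}\in C_a\subseteq R_a[r]=R_a[c_{(a,t)}]$, and $(u,c_{(a,u)})\in Z$. Otherwise forth of $Z_{a,t}$ at $(t,x_{a,t})$ gives $u'\in R_b^{N_{a,t}}[x_{a,t}]\subseteq R_b[c_{(a,t)}]$ with $(u,u')\in Z_{a,t}$. So $(N,r)$ is a $\lambda$-model simulation of $(M,s)$ that satisfies $\chi_d$.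

**Step 7: completeness and the remaining statements.** The basic logic with (Taut), (K), the axioms among (T), (D), (4), (5) prescribed by $\lambda$, modus ponens and $\Box_a$-necessitation is sound and strongly complete for $\lambda$-models: (D), (T), (4), (5) are canonical (Blackburn, de Rijke, Venema 2001, Ch. 4), so its canonical model is a $\lambda$-model. Now read Section 9 with this logic in place of $\mathrm{S5}_m$, with $\lambda$-models in place of S5 models, and with $C_n^Q$ denoting the $\lambda$-coherent types. Its Step 1 uses only (K$_\rightrightarrows$), the rules and (K). Lemma 11 uses (At), (Sim) and (c1). Lemma 12 uses Lemma 1, Step 1 above for Lemma 7, and completeness of the basic logic. Proposition 13 uses Lemma 12. (An empty $\Phi_a$ only means that $d^+$ contains $\Box_a\bot$.) So every SML-formula is provably equivalent in $\mathrm{SEL}_\lambda$ to a computable basic formula with atoms in $Q$ and no greater depth.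

The proof of Theorem 14 now applies with soundness from Step 6, with strong completeness of the basic logic, and with the fact from Steps 1 and 5 that the types occurring in $\lambda$-models are exactly the $\lambda$-coherent ones. In particular $\mathrm{SEL}_\lambda$ is strongly complete. The proof of Theorem 15 uses, besides these, only (atoms), (forth), the identity simulation of a $\lambda$-model to itself, and that $d^+\in\mathcal U$; all of this holds here. $\blacksquare$
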